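\title{Uniform annihilators of Tor and Ext over Cohen--Macaulay local rings}

\begin{abstract}
Let $R$ be a Cohen--Macaulay local ring of dimension $d$, and consider the maximal Cohen--Macaulay modules that are locally free on the punctured spectrum. We compare the ideal $\mathbb T_0$ of elements that kill all higher Tor modules between such modules with the ideal $\mathbb E^0$ of elements that kill all higher Ext modules. The inclusion $\mathbb E^0\subseteq\mathbb T_0$ always holds. Equality holds if $d\le 1$ or if $R$ is Gorenstein, and for $d=1$ both ideals are the conductor of $R$ in its integral closure. Equality fails for $R=k[[x^8,x^3y,xy^3,y^8]]$, where we compute both ideals, and it fails for a complete normal isolated singularity in every dimension $d\ge 3$.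
\end{abstract}

\section{The question and the results}

Throughout, $R$ is a Cohen--Macaulay local ring of dimension $d$ with maximal ideal $\mathfrak m$ and residue field $k$. Modules are finitely generated, except for the injective hull of $k$, injective resolutions, and the modules over the total quotient ring and the integral closure in Section~\ref{sec:one}. A module $M$ is \emph{maximal Cohen--Macaulay} (MCM) if $\operatorname{depth}M=d$ or $M=0$. Let $\operatorname{CM}_0(R)$ be the full subcategory of $\operatorname{mod}R$ formed by the MCM modules $M$ that are locally free on the punctured spectrum: $M_{\mathfrak p}$ is a free $R_{\mathfrak p}$-module for every prime $\mathfrak p\ne\mathfrak m$. For $d=0$ this is all of $\operatorname{mod}R$. For a subcategory $\mathcal X$ of $\operatorname{mod}R$ and an integer $n\ge0$ put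
\[
\mathbb T_n(\mathcal X)=\bigcap_{i>n,\ M,N\in\mathcal X}\operatorname{ann}_R\operatorname{Tor}_i^R(M,N),\qquad
\mathbb E^n(\mathcal X)=\bigcap_{i>n,\ M,N\in\mathcal X}\operatorname{ann}_R\operatorname{Ext}^i_R(M,N).
\]
We write $\mathbb T_n$ and $\mathbb E^n$ for these ideals when $\mathcal X=\operatorname{CM}_0(R)$. The following question is posed in \cite{DT}.

\medskip
\noindent\textbf{Question.} \emph{Does $\mathbb T_0(\operatorname{CM}_0(R))=\mathbb E^0(\operatorname{CM}_0(R))$ hold for every Cohen--Macaulay local ring $R$?}
\medskip

If $M\in\operatorname{CM}_0(R)$ and $i>0$, then $\operatorname{Tor}_i(M,N)$ and $\operatorname{Ext}^i(M,N)$ vanish after localizing at any $\mathfrak p\neq\mathfrak m$, so they have finite length and each of them is killed by a power of $\mathfrak m$. The power depends on $M$, $N$ and $i$; the ideals $\mathbb T_0$ and $\mathbb E^0$ consist of the elements that work for all $M$, $N$ and $i$ at once. Both ideals equal $R$ exactly when $R$ is regular (Lemma~\ref{lem:regular}), so each measures the singularity of $R$, and one asks whether the two measurements agree.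

The case $d=0$ suggests that they do. Let $E$ be the injective hull of $k$ and $X^\vee=\operatorname{Hom}_R(X,E)$. For any local ring, applying the adjunction $(F\otimes N)^\vee\cong\operatorname{Hom}(F,N^\vee)$ to a free resolution of $M$ and using that $E$ is injective gives
\begin{equation}\label{eq:matlis}
\operatorname{Tor}_i^R(M,N)^\vee\cong\operatorname{Ext}^i_R(M,N^\vee).
\end{equation}
If $X$ has finite length, then so does $X^\vee$, and $X\cong X^{\vee\vee}$; in particular $X$ and $X^\vee$ have the same annihilator. When $d=0$ all modules have finite length, so $N^\vee$ runs through all modules as $N$ does, and \eqref{eq:matlis} gives $\mathbb T_0=\mathbb E^0$.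

For $d>0$ the duality between Tor and Ext persists, but it shifts the degree by $d$: it matches $\operatorname{Tor}_q$ with $\operatorname{Ext}^{d+q}$ (Lemma~\ref{lem:duality}). The modules $\operatorname{Ext}^1,\dots,\operatorname{Ext}^d$ have no partner, and the question is whether they can have a smaller common annihilator. They can.

\begin{theorem}\label{thm:two}
Let $k$ be a field and $R=k[[x^8,x^3y,xy^3,y^8]]\subset k[[x,y]]$. Then $R$ is a two-dimensional normal Cohen--Macaulay complete local ring, and
\[
\mathbb T_0=\mathfrak m,\qquad \mathbb E^0=(x^8,x^6y^2,x^4y^4,x^2y^6,y^8)R .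
\]
In particular $x^3y\in\mathbb T_0\setminus\mathbb E^0$, and $\mathbb T_0/\mathbb E^0$ has length $2$.
\end{theorem}

\begin{theorem}\label{thm:positive}
Let $R$ be a Cohen--Macaulay local ring of dimension $d$.
\begin{enumerate}
\item[(0)] $\mathbb E^0\subseteq\mathbb T_0$.
\item[(1)] If $d=0$, then $\mathbb T_0=\mathbb E^0$.
\item[(2)] If $d=1$, then $\mathbb T_0=\mathbb E^0$, and both ideals equal the conductor $R:\overline R=\{r\in R: r\overline R\subseteq R\}$, where $\overline R$ is the integral closure of $R$ in its total quotient ring.
\item[(3)] If $R$ is Gorenstein, of any dimension, then $\mathbb T_0=\mathbb E^0$.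
\end{enumerate}
\end{theorem}

A local ring $R$ is an \emph{isolated singularity} if $R_{\mathfrak p}$ is regular for every prime $\mathfrak p\ne\mathfrak m$.

\begin{theorem}\label{thm:higher}
For every $d\ge3$ and every algebraically closed field $k$ there is a $d$-dimensional complete Cohen--Macaulay normal isolated singularity $R$ with residue field $k$ such that $\mathbb T_0=\mathfrak m$ and $\mathbb E^0\subseteq\mathfrak m^2\subsetneq\mathfrak m$.
\end{theorem}

A normal local ring of dimension two is an isolated singularity, so the three theorems combine as follows.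

\begin{corollary}\label{cor:sharp}
The equality $\mathbb T_0=\mathbb E^0$ holds for all Cohen--Macaulay local rings of dimension $d$ if and only if $d\le1$. In every dimension $d\ge2$ it fails for some complete normal isolated singularity.
\end{corollary}

All proofs go through one invariant, the ideal $\mathfrak s(M)$ of elements $r$ such that multiplication by $r$ on $M$ factors through a free module. The ideal $\mathbb E^0$ is the intersection of the $\mathfrak s(M)$ over all $M\in\operatorname{CM}_0(R)$, while $\mathbb T_0$ depends only on syzygy modules; for a complete isolated singularity it is the intersection of the $\mathfrak s(\Omega^dM)$. A counterexample is therefore a ring in which all high syzygies have large $\mathfrak s$, while some MCM module, not a syzygy of that kind, has small $\mathfrak s$. Section~\ref{sec:two} carries this out by hand in dimension two, and Section~\ref{sec:higher} does it in higher dimension, where the MCM modules are not listed and all syzygies are controlled by a structural argument. Part (1) of Theorem~\ref{thm:positive} was proved above; parts (0), (3) and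 (2) are proved in Sections~\ref{sec:stable}, \ref{sec:duality} and \ref{sec:one}.

\section{Stable annihilators}\label{sec:stable}

We write $(-)^*=\operatorname{Hom}_R(-,R)$. A \emph{syzygy} of $M$ is the kernel of a surjection $F\to M$ from a free module of finite rank. The symbol $\Omega M$ denotes the minimal syzygy, obtained when $F/\mathfrak mF\to M/\mathfrak mM$ is bijective; then $\Omega M\subseteq\mathfrak mF$. We put $\Omega^0M=M$ and $\Omega^{i+1}M=\Omega(\Omega^iM)$. For any syzygy $L$ of $M$ and $i\ge1$ there are the dimension shifts $\operatorname{Tor}_{i+1}(M,N)\cong\operatorname{Tor}_i(L,N)$ and $\operatorname{Ext}^{i+1}(M,N)\cong\operatorname{Ext}^i(L,N)$. We use the following textbook facts.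
\begin{enumerate}
\item[(F1)] If $0\to L\to F\to M\to0$ is exact, then $\operatorname{depth}L\ge\min\{\operatorname{depth}F,\operatorname{depth}M+1\}$.
\item[(F2)] A module $M$ is MCM if and only if some, equivalently every, system of parameters of $R$ is an $M$-regular sequence (or $M=0$). If $M$ is MCM over $R$, then $M_{\mathfrak p}$ is MCM over $R_{\mathfrak p}$.
\item[(F3)] An MCM module of finite projective dimension is free (Auslander--Buchsbaum formula). The ring $R$ is regular if and only if $k$ has finite projective dimension, and then every module has finite projective dimension.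
\end{enumerate}
By (F1), a syzygy of an MCM module is MCM, and $\Omega^dX$ is MCM for every $X$. If $X_{\mathfrak p}$ is free, then $0\to L\to F\to X\to0$ splits at $\mathfrak p$ and $L_{\mathfrak p}$ is free. Hence $\operatorname{CM}_0(R)$ is closed under syzygies, and $\Omega^dX\in\operatorname{CM}_0(R)$ whenever $X$ has finite length. By (F2) and (F3), if $R$ is an isolated singularity, then every MCM module lies in $\operatorname{CM}_0(R)$.

The definition of $\mathbb E^0$ involves two modules and all degrees. The next invariant reduces it to one module at a time.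

\begin{definition}
The \emph{stable annihilator} of $M$ is the ideal $\mathfrak s(M)$ of all $r\in R$ such that $r\cdot 1_M$ factors through a free module of finite rank. Thus $r\in\mathfrak s(M)$ if and only if there are $m_1,\dots,m_h\in M$ and $f_1,\dots,f_h\in M^*$ with
\begin{equation}\label{eq:dualbasis}
rz=\sum_i f_i(z)\,m_i\qquad\text{for all }z\in M .
\end{equation}
\end{definition}

For $r=1$ this says that $M$ is a direct summand of a free module, so $\mathfrak s(M)=R$ if and only if $M$ is free.

\begin{lemma}\label{lem:s}
\begin{enumerate}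
\item[(a)] If $r\in\mathfrak s(M)$, then $r$ kills $\operatorname{Ext}^i_R(M,N)$ and $\operatorname{Tor}_i^R(M,N)$ for all $N$ and all $i\ge1$.
\item[(b)] If $r\operatorname{Ext}^1_R(M,\Omega M)=0$, then $r\in\mathfrak s(M)$.
\item[(c)] If $M'$ is a direct summand of $M^n$, then $\mathfrak s(M)\subseteq\mathfrak s(M')$.
\item[(d)] $\mathbb E^0=\bigcap_{M\in\operatorname{CM}_0(R)}\mathfrak s(M)\subseteq\mathbb T_0$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) Multiplication by $r$ on $\operatorname{Ext}^i(M,N)$ is induced by $r\cdot1_M$. If $r\cdot 1_M$ factors through a free module $F$, it factors through $\operatorname{Ext}^i(F,N)=0$. The same argument works for Tor.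

(b) Let $0\to\Omega M\to F\xrightarrow{\pi}M\to0$ be the minimal presentation. In the exact sequence
\[
\operatorname{Hom}(M,F)\xrightarrow{\pi_*}\operatorname{Hom}(M,M)\xrightarrow{\delta}\operatorname{Ext}^1(M,\Omega M)
\]
we have $\delta(r\cdot1_M)=r\,\delta(1_M)=0$, so $r\cdot1_M=\pi\varphi$ for some $\varphi\colon M\to F$.

(c) If $r\cdot1_M$ factors through $F$, then $r\cdot1_{M^n}$ factors through $F^n$; compose with the inclusion of $M'$ and the projection onto $M'$.

(d) If $M\in\operatorname{CM}_0(R)$, then $\Omega M\in\operatorname{CM}_0(R)$, so $\mathbb E^0\subseteq\mathfrak s(M)$ by (b). By (a), the intersection of the $\mathfrak s(M)$ is contained in both $\mathbb E^0$ and $\mathbb T_0$.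
\end{proof}

Part (d) contains Theorem~\ref{thm:positive}(0). The proof of (b) uses the class $\delta(1_M)$ of the presentation of $M$, which has no counterpart for Tor; this is the asymmetry behind the negative answer.

\begin{lemma}\label{lem:regular}
If $R$ is regular, then $\mathbb E^0=\mathbb T_0=R$. If $R$ is not regular, then $\mathbb E^0\subseteq\mathbb T_0\subseteq\mathfrak m$.
\end{lemma}

\begin{proof}
Over a regular ring every MCM module is free by (F3). If $R$ is not regular, then $k$ has infinite projective dimension, so $\operatorname{Tor}_1(\Omega^dk,\Omega^dk)\cong\operatorname{Tor}_{2d+1}(k,k)\ne0$. As $\Omega^dk\in\operatorname{CM}_0(R)$, we get $1\notin\mathbb T_0$.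
\end{proof}

In both families of counterexamples the module with small stable annihilator has rank one and sits inside a power series ring or a polynomial ring. Its dual is computed by the following lemma.

\begin{lemma}\label{lem:ufd}
Let $A$ be a unique factorization domain, $\Lambda\subseteq A$ a subring, and $M\subseteq A$ a $\Lambda$-submodule. Suppose that $M$ contains two nonzero elements without a common prime factor, and that $gM\subseteq\Lambda$ for some $0\ne g\in A$. Then every $\Lambda$-linear map $f\colon M\to\Lambda$ is multiplication by an element $q\in A$.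
\end{lemma}

\begin{proof}
For $z,z'\in M$ both $gz$ and $gz'$ lie in $\Lambda$, so $(gz')f(z)=f(gzz')=(gz)f(z')$. Canceling $g$ gives $z'f(z)=zf(z')$. Hence $q=f(z)/z\in\operatorname{Frac}A$ does not depend on $z\ne0$, and $f$ is multiplication by $q$. Write $q=q_1/q_2$ in lowest terms. Since $qz\in A$, the element $q_2$ divides every $z\in M$, so it is a unit.
\end{proof}

\section{The counterexample in dimension two}\label{sec:two}

\subsection{Degree-zero parts of cyclic gradings}

By Lemma~\ref{lem:s}(d), we can compute $\mathbb E^0$ as soon as we know all MCM modules and their stable annihilators. This is possible for the following rings. Let $n\ge1$, let $c$ be an integer prime to $n$, and grade $S=k[[x,y]]$ by $\mathbb Z/n$ with $\deg x=1$, $\deg y=c$. Thus $S=\bigoplus_{j\in\mathbb Z/n}S_j$, where $S_j$ consists of the power series in the monomials $x^ay^b$ with $a+cb\equiv j\pmod n$, and $S_jS_l\subseteq S_{j+l}$. Put $R=S_0$. (If $k$ contains a primitive $n$-th root of unity $\zeta$, then $R$ is the ring of invariants of $x\mapsto\zeta x$, $y\mapsto\zeta^cy$; the grading makes sense over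 every field.)

Let $P=k[[x^n,y^n]]\subseteq R$. The ring $S$ is a free $P$-module on the monomials $x^ay^b$ with $0\le a,b<n$, and $S_j$ is free on those that have degree $j$; we call them the \emph{box monomials} of $S_j$. If $s\in S$ and $sr'=r$ with $r,r'\in R$, $r'\ne0$, then comparing components gives $s_jr'=0$ for $j\ne0$, so $s\in R$; that is, $R=S\cap\operatorname{Frac}R$. This has two consequences. An element of $R$ with nonzero constant term is a unit of $R$, so $R$ is local with $\mathfrak m=R\cap(x,y)S$; and $R$ is normal because $S$ is. Being finite over $P$, the ring $R$ is Noetherian, complete and of dimension two. The system of parameters $x^n,y^n$ is regular on the free $P$-modules $S_j$, so $R$ is Cohen--Macaulay and every $S_j$ is MCM. For primes $\mathfrak p\neq\mathfrak m$ the normal ring $R_{\mathfrak p}$ is a field or a discrete valuation ring, so $R$ is an isolated singularity and $\operatorname{CM}_0(R)$ consists of all MCM modules.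

\begin{proposition}\label{prop:cyclic}
\begin{enumerate}
\item[(a)] Every MCM $R$-module is a direct summand of $S^h=\bigoplus_jS_j^{\,h}$ for some $h$.
\item[(b)] $\mathfrak s(S_j)=S_jS_{-j}$, the ideal of sums of products $zz'$ with $z\in S_j$, $z'\in S_{-j}$.
\item[(c)] $\mathbb E^0=\bigcap_jS_jS_{-j}$, and $\mathbb T_0$ is the common annihilator of the modules $\operatorname{Tor}_i^R(S_j,S_l)$ with $i\ge1$ and $j,l\in\mathbb Z/n$.
\end{enumerate}
\end{proposition}

\begin{proof}
(a) Let $M$ be MCM. As $R=S_0$ is a direct summand of the $R$-module $S$, the module $M$ is a direct summand of $M\otimes_RS$. This $S$-module may have torsion, so we pass to the bidual, which does not change $M$.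

First, a dual $X^*$ is MCM: a presentation $R^{b}\to R^{a}\to X\to0$ shows that $X^*$ is the kernel of a map $R^a\to R^b$, whose image has depth at least $1$, and (F1) applies. Next, $M$ is reflexive. It is torsion-free by (F2), so $M\to M^{**}$ is injective, and the cokernel $C$ has finite length because $M_{\mathfrak p}$ is free for $\mathfrak p\ne\mathfrak m$. Since $\operatorname{Hom}(k,M^{**})=0$, the module $\operatorname{Hom}(k,C)$ embeds in $\operatorname{Ext}^1(k,M)$, which is zero because $\operatorname{depth}M=2$ or $M=0$. Hence $C=0$.

So $M\cong M^{**}$ is a direct summand of $L=(M\otimes_RS)^{**}$, the duals being taken over $R$. By functoriality $L$ is an $S$-module. It is an $R$-dual, so $x^n,y^n$ is an $L$-regular sequence, and $L$ is MCM over $S$. Since $S$ is regular, $L$ is $S$-free by (F3).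

(b) Since $c$ is a unit modulo $n$, the module $S_j$ contains a power $x^a$ of $x$ and a power of $y$, and $gS_j\subseteq R$ for any $0\ne g\in S_{-j}$. By Lemma~\ref{lem:ufd}, every $f\in S_j^*$ is multiplication by some $q\in S$, and $qx^a\in S_0$ forces $q\in S_{-j}$. Conversely each $q\in S_{-j}$ defines an element of $S_j^*$. So \eqref{eq:dualbasis} reads $rz=\sum_iq_izm_i$ for all $z\in S_j$, with $q_i\in S_{-j}$ and $m_i\in S_j$, and this holds if and only if $r=\sum_iq_im_i$.

(c) The first equality follows from (a), (b) and Lemma~\ref{lem:s}(c),(d), since $\bigcap_j\mathfrak s(S_j)\subseteq\mathfrak s(S)$. The second follows from (a) and the additivity of Tor.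
\end{proof}

Generators of $S_j$ are read off from the box monomials. If $\mu,\mu'\in S_j$ are monomials and $\mu$ divides $\mu'$ in $S$, then $\mu'/\mu$ has degree $0$, so $\mu'\in R\mu$. Therefore $S_j$ is generated over $R$ by the box monomials that are minimal for divisibility, and $\mathfrak m$ is generated by $x^n$, $y^n$ and the minimal box monomials of $S_0$ other than $1$.

\begin{example}\label{ex:veronese}
Let $c=1$ and $n\ge2$, so that $R$ is the $n$-th Veronese subring of $S$. For $0<j<n$ the module $S_j$ is generated by the monomials of total degree $j$, and $\mathfrak m$ by those of total degree $n$. A monomial of total degree $n$ is a product of monomials of total degrees $j$ and $n-j$, so $S_jS_{-j}=\mathfrak m$. Hence $\mathbb E^0=\mathfrak m$. As $S_1$ is MCM and not free, $R$ is not regular, and $\mathbb T_0=\mathfrak m$ by Lemma~\ref{lem:regular}. The equality holds here because no $S_j$ has a stable annihilator smaller than $\mathfrak m$.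
\end{example}

\subsection{Tor sees only the syzygy}

To break the equality we need some $S_j$ with $S_jS_{-j}\subsetneq\mathfrak m$ whose Tor modules are nevertheless killed by $\mathfrak m$. The following lemma makes this possible.

\begin{lemma}\label{lem:torsion}
Let $R$ be a domain, $0\to L\to F\to M\to0$ an exact sequence with $F$ free, and $N$ a torsion-free module. Then $\operatorname{Tor}_1^R(M,N)$ is isomorphic to the torsion submodule of $L\otimes_RN$.
\end{lemma}

\begin{proof}
We have $\operatorname{Tor}_1(M,N)\cong\ker(L\otimes N\to F\otimes N)$. This kernel is torsion, because $\operatorname{Tor}_1$ vanishes after tensoring with the fraction field. It contains all torsion elements, because $F\otimes N$ is torsion-free.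
\end{proof}

So two modules with the same syzygy have the same $\operatorname{Tor}_1$ against every torsion-free module, however different their stable annihilators are.

\subsection{The case $n=8$, $c=5$}

Here $x^ay^b\in S_j$ if and only if $a\equiv j+3b\pmod8$. Since $a+5b\equiv a+b\pmod 4$, the sum $S_0\oplus S_4$ consists of the series in monomials of total degree divisible by $4$, and the five quartic monomials alternate: $x^4,x^2y^2,y^4\in S_4$, while $x^3y,xy^3\in S_0$. Thus elements of $S_4S_4$ have order at least $8$ in $S$, while $\mathfrak m$ contains elements of order $4$. This makes $S_4$ the module we are looking for.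

Table~\ref{tab:box} lists, for each $j$ and $b=0,\dots,7$, the exponent $a\in\{0,\dots,7\}$ with $x^ay^b\in S_j$. A box monomial is minimal for divisibility exactly when its entry is smaller than all entries to its left in the row, which gives the last column.

\begin{table}[ht]
\centering
\begin{tabular}{c|cccccccc|l}
$j\ \backslash\ b$&0&1&2&3&4&5&6&7&generators of $S_j$\\ \hline
0&0&3&6&1&4&7&2&5&$1$\\
1&1&4&7&2&5&0&3&6&$x,\ y^5$\\
2&2&5&0&3&6&1&4&7&$x^2,\ y^2$\\
3&3&6&1&4&7&2&5&0&$x^3,\ xy^2,\ y^7$\\
4&4&7&2&5&0&3&6&1&$x^4,\ x^2y^2,\ y^4$\\
5&5&0&3&6&1&4&7&2&$x^5,\ y$\\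
6&6&1&4&7&2&5&0&3&$x^6,\ xy,\ y^6$\\
7&7&2&5&0&3&6&1&4&$x^7,\ x^2y,\ y^3$
\end{tabular}
\caption{The entry in row $j$ and column $b$ is the exponent $a\in\{0,\dots,7\}$ with $a+5b\equiv j\pmod 8$.}\label{tab:box}
\end{table}

\begin{proof}[Proof of Theorem~\ref{thm:two}]
\emph{The ring.} Put $v=x^3y$ and $w=xy^3$. The box monomials of $S_0$ are
\[
1,\quad v,\quad x^6y^2=v^2,\quad w,\quad x^4y^4=vw,\quad x^7y^5=v^2w,\quad x^2y^6=w^2,\quad x^5y^7=vw^2 .
\]
Hence $S_0=P[v,w]=k[[x^8,x^3y,xy^3,y^8]]$ is the ring $R$ of the theorem, with $\mathfrak m=(x^8,x^3y,xy^3,y^8)$, and it has the stated ring-theoretic properties.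

\emph{The stable annihilators.} For $j\ne0$ we have $S_j\subseteq(x,y)S$, so $S_jS_{-j}\subseteq\mathfrak m$. The four generators of $\mathfrak m$ factor as follows:
\[
\begin{array}{c|cccc}
&x^8&x^3y&xy^3&y^8\\ \hline
S_1S_7&x\cdot x^7&x\cdot x^2y&x\cdot y^3&y^5\cdot y^3\\
S_2S_6&x^2\cdot x^6&x^2\cdot xy&y^2\cdot xy&y^2\cdot y^6\\
S_3S_5&x^3\cdot x^5&x^3\cdot y&xy^2\cdot y&y^7\cdot y
\end{array}
\]
So $\mathfrak s(S_j)=\mathfrak m$ for $j\ne0,4$. The products of pairs of generators of $S_4$ give
\[
\mathfrak s(S_4)=S_4S_4=(x^8,x^6y^2,x^4y^4,x^2y^6,y^8)R .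
\]

\emph{The ideal $\mathbb E^0$.} By Proposition~\ref{prop:cyclic}(c), $\mathbb E^0=S_4S_4$. This ideal contains $x^8$, $y^8$, $v^2$, $vw$, $w^2$, hence all box monomials of $S_0$ except $1,v,w$, and therefore $\mathfrak m=\mathbb E^0+kv+kw$. Elements of $\mathbb E^0$ have order at least $8$ in $S$, so $v$ and $w$ are linearly independent modulo $\mathbb E^0$. Thus $\mathfrak m/\mathbb E^0$ has length $2$.

\emph{The ideal $\mathbb T_0$.} The MCM module $S_4$ is not free, so $R$ is not regular and $\mathbb T_0\subseteq\mathfrak m$ by Lemma~\ref{lem:regular}. By Proposition~\ref{prop:cyclic}(c) it remains to show that $\mathfrak m$ kills $\operatorname{Tor}_i(S_j,S_l)$ for $i\ge1$. This module is zero if $j=0$ or $l=0$, and it is killed by $\mathfrak m$ if $j$ or $l$ lies outside $\{0,4\}$, by Lemma~\ref{lem:s}(a). The case $j=l=4$ is left, and there Lemma~\ref{lem:s}(a) gives only $S_4S_4$. We compute syzygies instead and claim that there are exact sequences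
\begin{equation}\label{eq:syz}
0\to S_6\to R^2\xrightarrow{(x^2,\;y^2)}S_2\to0,\qquad
0\to S_6^{\,2}\to R^3\xrightarrow{(x^4,\;x^2y^2,\;y^4)}S_4\to0 .
\end{equation}
The right-hand maps are onto by Table~\ref{tab:box}. If $r_1x^2+r_2y^2=0$ with $r_i\in R$, then $y^2$ divides $r_1$ in $S$, and $(r_1,r_2)=e\,(y^2,-x^2)$ for a unique $e\in S$. As $x^2,y^2\in S_2$, the entries lie in $S_0$ if and only if $e\in S_{-2}=S_6$. If $r_1x^4+r_2x^2y^2+r_3y^4=0$, then $y^2$ divides $r_1$ and $x^2$ divides $r_3$ in $S$. Writing $r_1=ey^2$ and $r_3=e'x^2$ and dividing the relation by $x^2y^2$ gives $r_2=-ex^2-e'y^2$, so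
\[
(r_1,r_2,r_3)=e\,(y^2,-x^2,0)+e'\,(0,-y^2,x^2)
\]
with unique $e,e'\in S$, and the entries lie in $S_0$ if and only if $e,e'\in S_6$. This proves \eqref{eq:syz}.

Thus $S_4$ and $S_2^{\,2}$ have the common syzygy $S_6^{\,2}$. By Lemma~\ref{lem:torsion} with $N=S_4$,
\[
\operatorname{Tor}_1(S_4,S_4)\cong\operatorname{Tor}_1(S_2,S_4)^2,
\]
which is killed by $\mathfrak s(S_2)=\mathfrak m$. For $i\ge2$, $\operatorname{Tor}_i(S_4,S_4)\cong\operatorname{Tor}_{i-1}(S_6,S_4)^2$ is killed by $\mathfrak s(S_6)=\mathfrak m$. Hence $\mathbb T_0=\mathfrak m$.
\end{proof}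

\section{Duality and Gorenstein rings}\label{sec:duality}

We now extend \eqref{eq:matlis} to MCM modules in positive dimension. The module $N^\vee$ is not finitely generated if $\dim N>0$, so $E$ is replaced by a canonical module. Recall that a \emph{canonical module} of $R$ is an MCM module $\omega$ of injective dimension $d$ with $\operatorname{Ext}^d_R(k,\omega)\cong k$. It exists if $R$ is complete; $R$ is Gorenstein if and only if $R$ is a canonical module of itself; and $\omega_{\mathfrak p}$ is a canonical module of $R_{\mathfrak p}$, unique up to isomorphism. Put $(-)^\dagger=\operatorname{Hom}_R(-,\omega)$. By \cite[3.3.10]{BH}: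
\begin{enumerate}
\item[(D1)] if $N$ is MCM, then $N^\dagger$ is MCM, $N\cong N^{\dagger\dagger}$, and $\operatorname{Ext}^p(N,\omega)=0$ for $p>0$;
\item[(D2)] if $T$ has finite length, then $\operatorname{Ext}^p(T,\omega)=0$ for $p\ne d$, and $\operatorname{Ext}^d(\operatorname{Ext}^d(T,\omega),\omega)\cong T$.
\end{enumerate}

\begin{lemma}\label{lem:duality}
Let $R$ have a canonical module $\omega$. Let $M$ be a module and $N$ an MCM module such that $\operatorname{Tor}_q^R(M,N)$ has finite length for all $q\ge1$. Then for $q\ge1$
\[
\operatorname{Ext}_R^{d+q}(M,N^\dagger)\cong\operatorname{Ext}^d_R(\operatorname{Tor}_q^R(M,N),\omega),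
\]
and this module has the same annihilator as $\operatorname{Tor}_q^R(M,N)$.
\end{lemma}

\begin{proof}
Let $F_\bullet$ be a free resolution of $M$ and $I^\bullet$ an injective resolution of $\omega$ of length $d$. Consider the double complex $\operatorname{Hom}(F_q\otimes N,I^p)$. Taking cohomology first in the $p$-direction leaves, by (D1), only the complex $\operatorname{Hom}(F_\bullet\otimes N,\omega)\cong\operatorname{Hom}(F_\bullet,N^\dagger)$, so the total complex computes $\operatorname{Ext}(M,N^\dagger)$. Taking cohomology first in the $q$-direction gives $\operatorname{Hom}(\operatorname{Tor}_q(M,N),I^p)$, because $I^p$ is injective. This yields a spectral sequence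
\[
E_2^{p,q}=\operatorname{Ext}^p(\operatorname{Tor}_q(M,N),\omega)\ \Longrightarrow\ \operatorname{Ext}^{p+q}(M,N^\dagger).
\]
By (D2), $E_2^{p,q}=0$ unless $p=d$, or $q=0$ and $0\le p\le d$. Consider a differential $E_r^{p,q}\to E_r^{p+r,q-r+1}$ with $r\ge2$. A nonzero target needs $p+r\le d$, so $p<d$; then a nonzero source needs $q=0$, and the target has $q-r+1<0$. So all differentials vanish. In total degree $d+q$ with $q\ge1$ the only term that can be nonzero is $E_2^{d,q}$, which gives the isomorphism. For $T$ of finite length, $\operatorname{ann}T\subseteq\operatorname{ann}\operatorname{Ext}^d(T,\omega)\subseteq\operatorname{ann}\operatorname{Ext}^d(\operatorname{Ext}^d(T,\omega),\omega)=\operatorname{ann}T$ by (D2).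
\end{proof}

To compare the two ideals we need $N^\dagger$ to run through $\operatorname{CM}_0(R)$, which requires $\omega$ to be locally free on the punctured spectrum.

\begin{corollary}\label{cor:Ed}
Let $R$ have a canonical module, and let $R_{\mathfrak p}$ be Gorenstein for every prime $\mathfrak p\ne\mathfrak m$. Then
\[
\mathbb T_0=\mathbb E^d=\bigcap_{M\in\operatorname{CM}_0(R)}\mathfrak s(\Omega^dM).
\]
\end{corollary}

\begin{proof}
For $\mathfrak p\ne\mathfrak m$ we have $\omega_{\mathfrak p}\cong R_{\mathfrak p}$, so $N\in\operatorname{CM}_0(R)$ implies $N^\dagger\in\operatorname{CM}_0(R)$, and every $N\in\operatorname{CM}_0(R)$ is of the form $(N^\dagger)^\dagger$. Lemma~\ref{lem:duality} gives the first equality. The ideal $\mathfrak s(\Omega^dM)$ kills $\operatorname{Ext}^{q}(\Omega^dM,N)\cong\operatorname{Ext}^{d+q}(M,N)$ for $q\geq1$, and $\mathbb E^d$ kills $\operatorname{Ext}^{d+1}(M,\Omega^{d+1}M)\cong\operatorname{Ext}^1(\Omega^dM,\Omega^{d+1}M)$. Lemma~\ref{lem:s}(a),(b) give the second equality.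
\end{proof}

Regular local rings are Gorenstein, so the corollary applies to every complete isolated singularity. For the ring of Theorem~\ref{thm:two} it shows that $S_4$ is not a direct summand of $\Omega^2M$ for any MCM module $M$: otherwise $\mathfrak m=\mathbb T_0\subseteq\mathfrak s(\Omega^2M)\subseteq\mathfrak s(S_4)$. Over a Gorenstein ring no module can escape in this way.

\begin{proof}[Proof of Theorem~\ref{thm:positive}(3)]
Let $R$ be Gorenstein, so $\omega=R$ and $(-)^\dagger=(-)^*$; all $R_{\mathfrak p}$ are Gorenstein. Let $M\in\operatorname{CM}_0(R)$. Then $M^*\in\operatorname{CM}_0(R)$, and so is $M'=(\Omega^dM^*)^*$. The exact sequence $0\to\Omega^dM^*\to F_{d-1}\to\dots\to F_0\to M^*\to0$ is spliced from short exact sequences of MCM modules, which stay exact under $(-)^*$ by (D1). We obtain an exact sequence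
\[
0\to M\to F_0^*\to\dots\to F_{d-1}^*\to M'\to0,
\]
so $M$ is a $d$-th syzygy of $M'$ and $\operatorname{Ext}^1(M,\Omega M)\cong\operatorname{Ext}^{d+1}(M',\Omega M)$. This module is killed by $\mathbb E^d=\mathbb T_0$, by Corollary~\ref{cor:Ed}. So $\mathbb T_0\subseteq\mathfrak s(M)$ for all $M\in\operatorname{CM}_0(R)$, and Lemma~\ref{lem:s}(d) gives $\mathbb T_0=\mathbb E^0$.
\end{proof}

\section{Dimension one: the conductor}\label{sec:one}

Let $d=1$. We assume neither that $R$ has a canonical module, nor that it is reduced, nor that $\overline R$ is finite over $R$. We prove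
\[
R:\overline R\ \subseteq\ \mathbb E^0\ \subseteq\ \mathbb T_0\ \subseteq\ R:\overline R ,
\]
where the middle inclusion is Lemma~\ref{lem:s}(d). The point is that the conductor lies in every stable annihilator, and that this lower bound is already attained by syzygies, namely by conductor ideals.

\begin{example}
For $R=k[[t^3,t^7,t^8]]$ we have $\overline R=k[[t]]$. The orders of elements of $R$ are $0,3$ and all integers $\ge6$, so $R:\overline R=t^6k[[t]]$. For $R=k[[t,\varepsilon]]/(\varepsilon^2)$ the total quotient ring is $k((t))\oplus k((t))\varepsilon$, and $\overline R=k[[t]]\oplus k((t))\varepsilon$ is not finite over $R$. For $\alpha,\beta\in k[[t]]$, the product $(\alpha+\beta\varepsilon)\varepsilon t^{-l}=\alpha t^{-l}\varepsilon$ lies in $R$ for all $l$ only if $\alpha=0$, while $\varepsilon\overline R=k[[t]]\varepsilon\subseteq R$. So $R:\overline R=(\varepsilon)$. By Theorem~\ref{thm:positive}(2), these conductors are $\mathbb T_0=\mathbb E^0$.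
\end{example}

Since $R$ is Cohen--Macaulay, its associated primes are its minimal primes, and these are all the primes $\mathfrak p\neq\mathfrak m$. So the total quotient ring is Artinian, $Q=\prod_{\mathfrak p}R_{\mathfrak p}$ over the minimal primes, and $QM:=Q\otimes_RM=\prod_{\mathfrak p}M_{\mathfrak p}$. The parameters of $R$ are the nonzerodivisors in $\mathfrak m$, so by (F2) a module $M$ is MCM if and only if $M\to QM$ is injective. We then regard $M$ as a submodule of $QM$.

\subsection{The upper bound for $\mathbb T_0$}

The first step is a form of Corollary~\ref{cor:Ed} that needs no canonical module: we pass to finite length modules, where \eqref{eq:matlis} is available.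

\begin{lemma}\label{lem:onesyz}
Let $d=1$, $M\in\operatorname{CM}_0(R)$, and let $L$ be a syzygy of $M$. Then $\mathbb T_0\subseteq\mathfrak s(L)$.
\end{lemma}

\begin{proof}
Let $r\in\mathbb T_0$. For $Y$ of finite length, $\Omega Y\in\operatorname{CM}_0(R)$, so $r$ kills
\[
\operatorname{Tor}_1(L,Y)\cong\operatorname{Tor}_2(M,Y)\cong\operatorname{Tor}_1(M,\Omega Y).
\]
By \eqref{eq:matlis}, $r$ kills $\operatorname{Ext}^1(L,Y^\vee)$, and every module of finite length has the form $Y^\vee$. Put $N=\Omega L$ and let $y\in\mathfrak m$ be a nonzerodivisor. Since $L\in\operatorname{CM}_0(R)$, the module $\operatorname{Ext}^1(L,N)$ has finite length, so $y^l$ kills it for some $l$. The exact sequence $0\to N\xrightarrow{y^l}N\to N/y^lN\to0$ then shows that $\operatorname{Ext}^1(L,N)$ embeds in $\operatorname{Ext}^1(L,N/y^lN)$, which is killed by $r$ because $N/y^lN$ has finite length. Lemma~\ref{lem:s}(b) gives $r\in\mathfrak s(L)$.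
\end{proof}

\begin{lemma}\label{lem:upper}
Let $d=1$. Then $\mathbb T_0\subseteq R:\overline R$.
\end{lemma}

\begin{proof}
The ring $\overline R$ is the union of the rings $R[b]$, $b\in\overline R$, which are finite over $R$. So it suffices to show $rU\subseteq R$ for $r\in\mathbb T_0$ and for a ring $R\subseteq U\subseteq Q$ with $U=\sum_{j=1}^gR\psi_j$. Let $\mathfrak c=\{u\in Q:uU\subseteq R\}$. Since $1\in U$, we have $\mathfrak c=\{u\in R:u\psi_j\in R\text{ for all }j\}$. A common denominator of the $\psi_j$ is a nonzerodivisor in $\mathfrak c$, so $Q\mathfrak c=Q$. Also $\mathfrak cU\subseteq\mathfrak c$, since $(ut)U\subseteq uU\subseteq R$ for $u\in\mathfrak c$ and $t\in U$.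

The second description of $\mathfrak c$ exhibits it as a module of relations. Let $\psi=(\psi_1,\dots,\psi_g)\in Q^g$ and $M=R^g+R\psi\subseteq Q^g$. Then $M$ is MCM and $QM=Q^g$, so $M\in\operatorname{CM}_0(R)$. The surjection $R\oplus R^g\to M$, $(u,v)\mapsto u\psi-v$, has kernel $\{(u,u\psi):u\in\mathfrak c\}\cong\mathfrak c$. By Lemma~\ref{lem:onesyz}, $r\in\mathfrak s(\mathfrak c)$.

A homomorphism $\mathfrak c\to R$ extends to a $Q$-linear map $Q\mathfrak c=Q\to Q$, so it is multiplication by some $q\in Q$ with $q\mathfrak c\subseteq R$. Thus \eqref{eq:dualbasis} reads $rz=\sum_iq_izc_i$ with $c_i\in\mathfrak c$ and $q_i\mathfrak c\subseteq R$. Taking for $z$ a nonzerodivisor gives $r=\sum_iq_ic_i$. For $t\in U$ we have $c_it\in\mathfrak c$, so $rt=\sum_iq_i(c_it)\in R$.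
\end{proof}

\subsection{The lower bound for $\mathbb E^0$}

If $R$ is a domain and $\overline R$ is a discrete valuation ring, then $\overline RM\subseteq QM$ is a torsion-free, hence free, $\overline R$-module; its coordinate functions take values in $\overline R$, and an element of the conductor moves these values into $R$. In general $\overline R$ has several factors and nilpotent elements, and need not be Noetherian. The hypothesis that each $M_{\mathfrak p}$ is free is what allows us to lift a basis across the nilradical.

\begin{lemma}\label{lem:proj}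
Let $d=1$ and $M\in\operatorname{CM}_0(R)$. There are finitely many elements $z_\alpha\in\overline RM\subseteq QM$ and $\overline R$-linear maps $\lambda_\alpha\colon\overline RM\to\overline R$ with $z=\sum_\alpha\lambda_\alpha(z)z_\alpha$ for all $z\in\overline RM$.
\end{lemma}

\begin{proof}
Let $\mathfrak N$ be the nilradical of $Q$, so $Q/\mathfrak N=\prod_{\mathfrak p}\kappa(\mathfrak p)$ with $\kappa(\mathfrak p)=\operatorname{Frac}(R/\mathfrak p)$. Nilpotent elements are integral, so $\mathfrak N\subseteq\overline R$. If $b\in Q$ and $f(b)\in\mathfrak N$ for a monic $f\in R[X]$, then $f(b)^l=0$ for some $l$, so $b\in\overline R$. Hence $\overline R/\mathfrak N$ is the integral closure of $R$ in $\prod\kappa(\mathfrak p)$. An element of this product is integral if and only if each component is (multiply the monic polynomials), so $\overline R/\mathfrak N=\prod V_{\mathfrak p}$, with $V_{\mathfrak p}$ the integral closure of $R/\mathfrak p$ in $\kappa(\mathfrak p)$. The Krull--Akizuki theorem states that the integral closure of a one-dimensional Noetherian domain is Noetherian of dimension one,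 that is, a Dedekind domain. Every maximal ideal of $V_{\mathfrak p}$ lies over $\mathfrak m/\mathfrak p$, so it is a minimal prime of the nonzero ideal $\mathfrak mV_{\mathfrak p}$, and there are finitely many of these. A semilocal Dedekind domain is a principal ideal domain.

The idempotents $e_{\mathfrak p}$ of $Q$ satisfy $X^2-X=0$, so they lie in $\overline R$. Thus $\overline R=\prod W_{\mathfrak p}$ and $\overline RM=\bigoplus L_{\mathfrak p}$, where $W_{\mathfrak p}=e_{\mathfrak p}\overline R\subseteq R_{\mathfrak p}$ and $L_{\mathfrak p}=e_{\mathfrak p}\overline RM\subseteq M_{\mathfrak p}$. It suffices to show that $L_{\mathfrak p}$ is a free $W_{\mathfrak p}$-module of finite rank; then take the bases together with their coordinate functions.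

Fix $\mathfrak p$ and write $W,L,V,\kappa$ for the objects above and $\mathfrak a=e_{\mathfrak p}\mathfrak N=\mathfrak pR_{\mathfrak p}$. Then $\mathfrak a\subseteq W$ and $W/\mathfrak a=V$. Since $\mathfrak a$ is an ideal of $R_{\mathfrak p}$ and $R_{\mathfrak p}L=M_{\mathfrak p}$, we have $\mathfrak aM_{\mathfrak p}=\mathfrak aL\subseteq L$. So $L/\mathfrak aM_{\mathfrak p}$ is a finitely generated $V$-submodule of the $\kappa$-vector space $M_{\mathfrak p}/\mathfrak aM_{\mathfrak p}$ and spans it. As $V$ is a principal ideal domain with fraction field $\kappa$, this submodule is $V$-free on a $\kappa$-basis. Lift the basis to $z_1,\dots,z_h\in L$. By Nakayama's lemma the $z_i$ form a minimal generating set of $M_{\mathfrak p}$, hence an $R_{\mathfrak p}$-basis, because $M_{\mathfrak p}$ is free. Therefore $\mathfrak aM_{\mathfrak p}=\sum_i\mathfrak az_i\subseteq\sum_iWz_i$, and $L=\sum_iWz_i+\mathfrak aM_{\mathfrak p}=\bigoplus_iWz_i$.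
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:positive}(2)]
By Lemmas~\ref{lem:s}(d) and \ref{lem:upper} it remains to show that $r\in\mathfrak s(M)$ whenever $r\overline R\subseteq R$ and $M\in\operatorname{CM}_0(R)$. Let $m_1,\dots,m_h$ generate $M$, take $z_\alpha,\lambda_\alpha$ as in Lemma~\ref{lem:proj}, and write $z_\alpha=\sum_jb_{\alpha j}m_j$ with $b_{\alpha j}\in\overline R$. For $z\in M$ put $f_j(z)=r\sum_\alpha b_{\alpha j}\lambda_\alpha(z)\in r\overline R\subseteq R$. Then $f_j\in M^*$, and $\sum_jf_j(z)m_j=r\sum_\alpha\lambda_\alpha(z)z_\alpha=rz$.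
\end{proof}

\section{Counterexamples in dimension at least three}\label{sec:higher}

Two things are needed: a class of singular rings with $\mathbb T_0=\mathfrak m$, and in one of them an MCM module with $\mathfrak s(M)\subseteq\mathfrak m^2$. The first is the harder one, since it concerns all MCM modules.

The model is an Artinian ring with $\mathfrak m^2=0\ne\mathfrak m$. There $\Omega^iM\subseteq\mathfrak mF_{i-1}$ is killed by $\mathfrak m$ for $i\geq1$, hence so is $\operatorname{Tor}_i(M,N)\subseteq\Omega^iM\otimes N$, and $\mathbb T_0=\mathfrak m$. In dimension $d$ we take rings that reduce to this model modulo a system of parameters $\mathbf y=y_1,\dots,y_d$. Syzygies then become vector spaces modulo $\mathbf y$. This does not finish the proof: the long exact sequence for a parameter $y$ controls only the kernel and the cokernel of $y$ on a Tor module $T$, not $T$ itself. In a graded ring, however, knowing the degree in which the kernel of $y$ lives determines the top degree of $T$. So we first prove a graded statement, then transfer it to the completion, whose modules need not be graded, and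 finally remove the special form of the modules by duality.

\subsection{The graded statement}

Let $k$ be a field and $G=\bigoplus_{l\ge0}G_l$ a standard graded $k$-algebra ($G_0=k$, finitely generated by $G_1$) with $\mathfrak n=G_{\ge1}$. Assume that $G$ is Cohen--Macaulay of dimension $d$ and that $\mathbf y=y_1,\dots,y_d\in G_1$ is a system of parameters such that
\begin{enumerate}
\item[(i)] $\mathfrak n^2\subseteq(\mathbf y)$;
\item[(ii)] for $0\le i<d$, the ring $G/(y_1,\dots,y_i)$ is regular at every homogeneous prime other than the irrelevant ideal.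
\end{enumerate}
A finitely generated graded module $B$ is MCM if $B_{\mathfrak n}$ is MCM over $G_{\mathfrak n}$, equivalently if $\mathbf y$ is $B$-regular or $B=0$. Shifts are given by $B(j)_l=B_{j+l}$. We call $B$ \emph{graded Ulrich} if it is MCM, generated in degree $0$, and $B/\mathbf yB\cong k^b$ for some $b\ge0$.

\begin{lemma}\label{lem:Usyz}
If $B$ is graded Ulrich with minimal presentation $0\to\Omega B\to G^b\to B\to0$, then $(\Omega B)(1)$ is graded Ulrich.
\end{lemma}

\begin{proof}
The module $\Omega B$ is MCM by (F1). Since $\mathbf y$ is $B$-regular, $\operatorname{Tor}_1^G(B,G/\mathbf y)=0$ and the sequence stays exact modulo $\mathbf y$. So $\Omega B/\mathbf y\,\Omega B$ is the kernel of $(G/\mathbf y)^b\to k^b$, which is $(\mathfrak n/\mathbf y)^b$. By (i) this is concentrated in degree $1$. By the graded Nakayama lemma $\Omega B$ is generated in degree $1$.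
\end{proof}

\begin{lemma}\label{lem:graded}
If $B$ and $C$ are graded Ulrich, then $\operatorname{Tor}_q^G(B,C)$ is concentrated in degree $q$ for all $q\ge1$.
\end{lemma}

\begin{proof}
We have $\operatorname{Tor}_q(B,C)\cong\operatorname{Tor}_1(B',C)(1-q)$ with $B'=(\Omega^{q-1}B)(q-1)$, which is graded Ulrich by Lemma~\ref{lem:Usyz}. So over each $G$ it suffices to treat $q=1$. Let $T=\operatorname{Tor}_1^G(B,C)\subseteq\Omega B\otimes C$. We use induction on $d$.

If $d=0$, then $\Omega B$ is concentrated in degree $1$ and $C$ in degree $0$, so $T$ is concentrated in degree $1$.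

Let $d\ge1$. Since $\Omega B\otimes C$ is generated in degree $1$, the module $T$ lives in degrees $\ge1$. For a homogeneous prime $\mathfrak p\neq\mathfrak n$, the ring $G_{\mathfrak p}$ is regular by (ii) with $i=0$, so $B_{\mathfrak p}$ is free and $T_{\mathfrak p}=0$. The associated primes of a graded module are homogeneous, so $T$ has finite length. Put $y=y_1$. The sequence $0\to C(-1)\xrightarrow{y}C\to C/yC\to0$ gives an exact sequence
\[
\operatorname{Tor}_2^G(B,C/yC)\to T(-1)\xrightarrow{\ y\ }T .
\]
As $y$ is regular on $G$ and on $B$, a free resolution of $B$ reduces modulo $y$ to a free resolution of $B/yB$ over $G/y$, so $\operatorname{Tor}_2^G(B,C/yC)\cong\operatorname{Tor}_2^{G/y}(B/yB,C/yC)$. The ring $G/y$ with the parameters $y_2,\dots,y_d$ satisfies (i) and (ii), and $B/yB$, $C/yC$ are graded Ulrich over it. By induction this $\operatorname{Tor}_2$ is concentrated in degree $2$. If $T\ne0$ has top degree $j_0$, then $y$ kills $T_{j_0}=T(-1)_{j_0+1}\neq0$, so $j_0+1=2$.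
\end{proof}

The existence of a top degree is where finite length is used, and the induction needs it over each $G/(y_1,\dots,y_i)$; this is why (ii) is imposed for all $i<d$.

\subsection{Passing to the completion}

Let $R=\widehat G=\prod_lG_l$ be the $\mathfrak n$-adic completion, with maximal ideal $\mathfrak m$, so $\mathfrak m^p=\prod_{l\ge p}G_l$ and $\operatorname{gr}_{\mathfrak m}R=G$. Since $R$ is flat over $G$, the sequence $\mathbf y$ is $R$-regular, and $R/\mathbf yR=G/\mathbf yG$ has finite length. So $R$ is Cohen--Macaulay of dimension $d$, with $\mathfrak m^2\subseteq\mathbf yR$, and it has a canonical module $\omega$. An $R$-module $B$ is called \emph{Ulrich} if it is MCM and $\mathfrak mB=\mathbf yB$, that is, if $B/\mathbf yB$ is killed by $\mathfrak m$. For any module, $\operatorname{gr}B=\bigoplus_p\mathfrak m^pB/\mathfrak m^{p+1}B$ is a graded $G$-module.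

\begin{lemma}\label{lem:ulrich}
\begin{enumerate}
\item[(a)] If $M$ is MCM, then $\Omega M$ is Ulrich.
\item[(b)] If $C$ is Ulrich, then $C^\dagger$ is Ulrich.
\item[(c)] If $B$ is Ulrich, then $\operatorname{gr}B$ is graded Ulrich over $G$.
\item[(d)] If $B$ is Ulrich with minimal presentation $0\to K\to F\to B\to0$, then $K\cap\mathfrak m^pF=\mathfrak m^{p-1}K$ for all $p\ge1$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) The minimal presentation $0\to\Omega M\to F\to M\to0$ stays exact modulo the $M$-regular sequence $\mathbf y$, and $\Omega M\subseteq\mathfrak mF$. So $\Omega M/\mathbf y\,\Omega M$ embeds in $\mathfrak m(F/\mathbf yF)$, which is killed by $\mathfrak m$ because $\mathfrak m^2\subseteq\mathbf yR$.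

(b) The module $C^\dagger$ is MCM, and $C^\dagger/\mathbf yC^\dagger\cong\operatorname{Hom}(C/\mathbf yC,\omega/\mathbf y\omega)$ by \cite[3.3.3]{BH}. The right side is killed by $\mathfrak m$.

(c) By induction $\mathfrak m^pB=(\mathbf y)^pB$, so $\operatorname{gr}B$ is the associated graded module for the ideal $(\mathbf y)$. For a $B$-regular sequence $\mathbf y$ this is the polynomial module $(B/\mathbf yB)[Y_1,\dots,Y_d]$ by \cite[1.1.8]{BH}, with $y_i\in G_1$ acting as $Y_i$. It is generated in degree $0$, the $Y_i$ form a regular sequence on it, and the quotient is $B/\mathfrak mB$.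

(d) The map $\operatorname{gr}F\to\operatorname{gr}B$ is onto, and its kernel in degree $p$ is
\[
\frac{\mathfrak m^pF\cap(K+\mathfrak m^{p+1}F)}{\mathfrak m^{p+1}F}=\frac{(K\cap\mathfrak m^pF)+\mathfrak m^{p+1}F}{\mathfrak m^{p+1}F}\cong\frac{K\cap\mathfrak m^pF}{K\cap\mathfrak m^{p+1}F}.
\]
The map is bijective in degree $0$, so it is the minimal cover of the graded Ulrich module $\operatorname{gr}B$, and its kernel is generated in degree $1$ by Lemma~\ref{lem:Usyz}. As $K\cap\mathfrak mF=K$, this means $K\cap\mathfrak m^qF\subseteq\mathfrak m^{q-1}K+(K\cap\mathfrak m^{q+1}F)$ for all $q\geq1$. Using this for $q=p,p+1,\dots$ gives $K\cap\mathfrak m^pF\subseteq\mathfrak m^{p-1}K+(K\cap\mathfrak m^qF)$ for all $q\ge p$. By the Artin--Rees lemma there is $c$ with $K\cap\mathfrak m^qF\subseteq\mathfrak m^{q-c}K$ for $q\ge c$, and $q=p-1+c$ or larger gives the inclusion $\subseteq$. The other inclusion follows from $K\subseteq\mathfrak mF$.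
\end{proof}

Part (d) says that taking associated graded modules commutes with taking syzygies, up to a shift by one. Let $B$ be Ulrich with minimal free resolution $F_\bullet$, $F_i=R^{b_i}$. All $\Omega^iB$ are Ulrich by (a), and (d) gives exact sequences $0\to(\operatorname{gr}\Omega^{i+1}B)(-1)\to G^{b_i}\to\operatorname{gr}\Omega^iB\to0$. Splicing them, we see that $\operatorname{gr}B$ has a graded free resolution $\mathcal F_\bullet$ with $\mathcal F_i=G(-i)^{b_i}$, whose matrices consist of the classes in $\mathfrak m/\mathfrak m^2=G_1$ of the entries of the matrices of $F_\bullet$.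

\begin{lemma}\label{lem:UU}
If $B$ and $C$ are Ulrich $R$-modules, then $\mathfrak m\operatorname{Tor}_1^R(B,C)=0$.
\end{lemma}

\begin{proof}
Filter $F_i\otimes C=C^{b_i}$ by $\Phi^p_i=\mathfrak m^{p-i}C^{b_i}$, with $\mathfrak m^l=R$ for $l\le0$. The differential $\partial$ has entries in $\mathfrak m$, so $\partial\Phi^p_i\subseteq\Phi^p_{i-1}$. The associated graded complex has terms $(\operatorname{gr}C)(-i)^{b_i}$ and is $\mathcal F_\bullet\otimes_G\operatorname{gr}C$. Its first homology $\operatorname{Tor}_1^G(\operatorname{gr}B,\operatorname{gr}C)$ is concentrated in degree $1$, by Lemmas~\ref{lem:ulrich}(c) and \ref{lem:graded}.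

Let $z_p\in\Phi^p_1$ be a cycle with $p\ge2$. Its class in $\Phi_1^p/\Phi_1^{p+1}$ is a cycle of degree $p\neq1$ in the graded complex, hence a boundary. So there is $w_p\in\Phi_2^p=\mathfrak m^{p-2}C^{b_2}$ such that $z_{p+1}=z_p-\partial w_p$ lies in $\Phi_1^{p+1}$, and $z_{p+1}$ is again a cycle. Iterating, we get $w_q\in\mathfrak m^{q-2}C^{b_2}$ for $q\ge p$. The series $\sum_qw_q$ converges because $C$ is complete, and $z_p=\partial\bigl(\sum_qw_q\bigr)$ because $\bigcap_q\Phi^q_1=0$. If $z\in C^{b_1}$ is any cycle and $r\in\mathfrak m$, then $rz\in\mathfrak mC^{b_1}=\Phi^2_1$, so $rz$ is a boundary.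
\end{proof}

\subsection{From Ulrich modules to all MCM modules}

Lemma~\ref{lem:UU} needs both modules to be Ulrich. Duality converts a statement about one Tor module into a statement about a stable annihilator, and the latter holds against every second module. Using this twice removes both restrictions.

\begin{proposition}\label{prop:T}
Let $G$ satisfy (i) and (ii), and assume that $R=\widehat G$ is an isolated singularity and is not regular. Then $\mathbb T_0=\mathfrak m$.
\end{proposition}

\begin{proof}
All MCM modules lie in $\operatorname{CM}_0(R)$, so higher Tor modules between them have finite length. By Lemma~\ref{lem:duality} and (D1), for MCM modules $M$ and $N$,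
\begin{equation}\label{eq:ann}
\operatorname{ann}\operatorname{Ext}^1(\Omega^dM,N)=\operatorname{ann}\operatorname{Ext}^{d+1}(M,N)=\operatorname{ann}\operatorname{Tor}_1(M,N^\dagger).
\end{equation}
For $N=\Omega^{d+1}M$ the module $N^\dagger$ is Ulrich by Lemma~\ref{lem:ulrich}(a),(b). With Lemma~\ref{lem:s}(b) this gives:
\begin{equation}\label{eq:key}
\text{if $M$ is MCM and $\mathfrak m\operatorname{Tor}_1(M,C)=0$ for all Ulrich $C$, then $\mathfrak m\subseteq\mathfrak s(\Omega^dM)$.}
\end{equation}
Let $C$ be Ulrich. By Lemma~\ref{lem:UU} and \eqref{eq:key}, $\mathfrak m\subseteq\mathfrak s(\Omega^dC)$. So for every MCM module $M$ the ideal $\mathfrak m$ kills $\operatorname{Ext}^1(\Omega^dC,M^\dagger)$, and by \eqref{eq:ann} it kills $\operatorname{Tor}_1(C,M^{\dagger\dagger})\cong\operatorname{Tor}_1(M,C)$. Now \eqref{eq:key} gives $\mathfrak m\subseteq\mathfrak s(\Omega^dM)$ for every MCM module $M$. By Corollary~\ref{cor:Ed}, $\mathfrak m\subseteq\mathbb T_0$, and Lemma~\ref{lem:regular} gives equality.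
\end{proof}

\subsection{The rings}

Let $d\ge3$, $n=d-1\ge2$, let $k$ be algebraically closed, and let $A=k[s,t,u_1,\dots,u_n]$, bigraded by the degree in $s,t$ and the degree in $u_1,\dots,u_n$. Write $A_{(p,l)}=k[s,t]_p\otimes k[u]_l$, and put
\[
G=\bigoplus_{l\ge0}A_{(2l,\,l)}=k[s^2u_i,\ stu_i,\ t^2u_i:1\le i\le n],\qquad M=\bigoplus_{l\ge0}A_{(2l+3,\,l)},\qquad R=\widehat G .
\]
Both $G$ and $M$ are graded by $l$, and $M$ is a $G$-module generated by the cubic forms $M_0=k[s,t]_3$. The $3n$ monomials spanning $G_1$ embed $X=\mathbb P^1\times\mathbb P^{n-1}$ in $\mathbb P^{3n-1}$, with $\mathcal O_X(1)=\mathcal O(2,1)$ and homogeneous coordinate ring $G$.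

The exponent $3$ is chosen as follows. A homomorphism from $\bigoplus_lA_{(2l+a,\,l)}$ to $G$ is multiplication by elements of bidegree $(2l-a,l)$. For $a=1,2$ such elements exist with $l=1$, while for $a=3$ they need $l\ge2$, which will force $\mathfrak s(\widehat M)\subseteq\mathfrak m^2$. The price is that $M$ must remain MCM, and this is where $d\ge3$ enters.

\begin{lemma}\label{lem:GM}
The ring $G$ is Cohen--Macaulay of dimension $d$, and $M$ is MCM. There are $y_1,\dots,y_d\in G_1$ satisfying (i) and (ii). The ring $R$ is a normal isolated singularity and is not regular.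
\end{lemma}

\begin{proof}
\emph{Dimension and multiplicity.} The Hilbert function of $G$ is $(2l+1)\binom{l+n-1}{n-1}$, a polynomial with leading term $2l^n/(n-1)!$. So $\dim G=n+1=d$, and the multiplicity is $e(G)=n!\cdot2/(n-1)!=2n$.

\emph{Depth.} For a finitely generated graded $G$-module $B$ with associated sheaf $\mathcal B$ on $X$, there is an exact sequence
\[
0\to H^0_{\mathfrak n}(B)\to B\to\bigoplus_{l\in\mathbb Z}H^0(X,\mathcal B(l))\to H^1_{\mathfrak n}(B)\to0,
\]
there are isomorphisms $H^{i+1}_{\mathfrak n}(B)\cong\bigoplus_lH^i(X,\mathcal B(l))$ for $i\ge1$, and $B$ is MCM if and only if $H^i_{\mathfrak n}(B)=0$ for $i<d$. Recall that $H^b(\mathbb P^h,\mathcal O(l))\ne0$ only if $b=0$ and $l\ge0$, or $b=h$ and $l\le-h-1$, and the K\"unneth formula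
\[
H^i(X,\mathcal O(p,l))=\bigoplus_{a+b=i}H^a(\mathbb P^1,\mathcal O(p))\otimes H^b(\mathbb P^{n-1},\mathcal O(l)).
\]
Since $n\ge2$, we have $H^0(X,\mathcal O(p,l))=0$ for $l<0$. Hence $G=\bigoplus_{l\in\mathbb Z}H^0(X,\mathcal O(2l,l))$ and $M=\bigoplus_{l\in\mathbb Z}H^0(X,\mathcal O(2l+3,l))$ are the full modules of sections of $\mathcal O_X$ and $\mathcal O(3,0)$, and $H^0_{\mathfrak n}=H^1_{\mathfrak n}=0$ for both. For $0<i<n$ only $(a,b)=(1,0)$ and $(a,b)=(0,n-1)$ can contribute, so $H^i(X,\mathcal O(p,l))\ne0$ forces either $p\le-2$ and $l\ge0$, or $p\ge0$ and $l\le-n\le-2$. For $p=2l$ and $p=2l+3$, the inequality $l\ge0$ gives $p\ge0$, and $l\le-2$ gives $p\le-1$. So $H^{i+1}_{\mathfrak n}=0$ for $0<i<n$, and $G$ and $M$ have depth $n+1=d$.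

\emph{Choice of $\mathbf y$.} Bertini's theorem (Hartshorne, II.8.18) states that for a nonsingular closed subvariety $Z$ of projective space over an algebraically closed field, the hyperplanes $H$ not containing $Z$ for which the scheme $H\cap Z$ is regular form a dense open set. Put $X_0=X$. Given $y_1,\dots,y_i$ with $i<n$ such that $X_i=\operatorname{Proj}G/(y_1,\dots,y_i)$ is regular of pure dimension $n-i$, its finitely many components are disjoint nonsingular varieties, and we choose $y_{i+1}\in G_1$ good for all of them. Then $X_n$ is a finite set of reduced points, and we choose $y_d$ vanishing at none of them. Thus $\mathbf y$ is a system of parameters, hence a regular sequence.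

\emph{Condition (ii).} Let $G'=G/(y_1,\dots,y_i)$ with $i\le n$, and let $\mathfrak p$ be any prime of $G'$ other than the irrelevant ideal. Some linear form $f$ lies outside $\mathfrak p$, and $G'_f=G'_{(f)}[f,f^{-1}]$ is a Laurent polynomial ring over the coordinate ring $G'_{(f)}$ of an affine open subset of $X_i$. So $G'_f$ is regular, and so is $G'_{\mathfrak p}$. This proves (ii), and for $i=0$ it shows that $G_{\mathfrak p}$ is regular for all primes $\mathfrak p\ne\mathfrak n$.

\emph{Condition (i).} Since $\mathbf y$ is a regular sequence of linear forms, the Hilbert series of $G/\mathbf y$ is $(1-\tau)^d$ times that of $G$, so $G/\mathbf y$ has length $e(G)=2n$. Its components in degrees $0$ and $1$ have dimensions $1$ and $3n-(n+1)=2n-1$, which add up to $2n$. So $(G/\mathbf y)_2=0$.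

\emph{The completion.} Let $\mathfrak q\ne\mathfrak m$ be a prime of $R$ and $\mathfrak p=\mathfrak q\cap G$. Then $\mathfrak p\ne\mathfrak n$, since $\mathfrak nR=\mathfrak m$. As $G$ is finitely generated over a field, $G_{\mathfrak n}$ is excellent, so the fibers of $G_{\mathfrak n}\to R$ are regular. The target of a flat local homomorphism with regular source and regular closed fiber is regular; applied to $G_{\mathfrak p}\to R_{\mathfrak q}$, this shows that $R_{\mathfrak q}$ is regular. Since $R$ is Cohen--Macaulay of dimension $d\ge3$ and regular at all primes of height at most one, it is normal by Serre's criterion. Its embedding dimension is $3n>n+1$, so it is not regular.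
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:higher}]
By Lemma~\ref{lem:GM} and Proposition~\ref{prop:T}, $R$ has the stated ring-theoretic properties and $\mathbb T_0=\mathfrak m$. The module $\widehat M=M\otimes_GR=\prod_lM_l$ is MCM, because $\mathbf y$ stays regular after the flat base change, so $\widehat M\in\operatorname{CM}_0(R)$ and $\mathbb E^0\subseteq\mathfrak s(\widehat M)$. We show $\mathfrak s(\widehat M)\subseteq\mathfrak m^2$.

Let $f\in\operatorname{Hom}_G(M,G)$. The module $M\subseteq A$ contains $s^3$ and $t^3$, and $g=su_1^2$ maps $A_{(2l+3,\,l)}$ into $A_{(2l+4,\,l+2)}=G_{l+2}$. By Lemma~\ref{lem:ufd}, $f$ is multiplication by some $q\in A$. Since $qs^3\in G$, every nonzero bihomogeneous component of $q$ has bidegree $(2l-3,l)$ with $2l-3\ge0$, so $l\ge2$. Hence $f(M)\subseteq G_{\ge2}$. As $R$ is flat over $G$ and $M$ is finitely presented, $\operatorname{Hom}_R(\widehat M,R)=\operatorname{Hom}_G(M,G)\otimes_GR$, so every $R$-linear map $\widehat M\to R$ has image in $\mathfrak m^2$.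

Let $r=\sum_lr_l\in\mathfrak s(\widehat M)$ with $r_l\in G_l$. By \eqref{eq:dualbasis}, $r\widehat M\subseteq\mathfrak m^2\widehat M\subseteq\prod_{l\ge2}M_l$. For $s^3\in M_0$, the components of $rs^3$ in degrees $0$ and $1$ are $r_0s^3$ and $r_1s^3$. They vanish, and $A$ is a domain, so $r_0=r_1=0$ and $r\in\mathfrak m^2$. Finally $\mathfrak m^2\ne\mathfrak m$ by Nakayama's lemma.
\end{proof}

\begin{remark}
The construction gives nothing for $d=2$. For $n=1$ the ring $G\cong k[s^2,st,t^2]$ is a hypersurface, so $R$ is Gorenstein and $\mathbb T_0=\mathbb E^0$ by Theorem~\ref{thm:positive}(3). What breaks is the depth of $M$: the full module of sections of $\mathcal O_{\mathbb P^1}(3)$ then contains the linear forms in degree $l=-1$, so $H^1_{\mathfrak n}(M)\ne0$. This is why dimension two is treated by the separate example of Theorem~\ref{thm:two}.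
\end{remark}

\begin{thebibliography}{9}

\bibitem{BH} Bruns and Herzog, \emph{Cohen--Macaulay Rings}.

\bibitem{DT} Souvik Dey and Ryo Takahashi, \emph{Comparisons between Annihilators of Tor and Ext}, arXiv:2009.07687 (2020).

\end{thebibliography}
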